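\title{A quasisimple group that is not determined by its order and conjugacy class sizes}

\begin{abstract}
We show that a finite quasisimple group need not be determined by its order and the set of its conjugacy class sizes. The example is the quasisimple group $G$ of order $161280$ with $G/Z(G)\cong\mathrm{PSL}_3(4)$ and $Z(G)\cong C_2\times C_4$. It has a central involution $z$ that is not a commutator, so $G$ and $G/\langle z\rangle\times C_2$ have the same class sizes, even with multiplicities. We also treat all quasisimple groups with central quotient $\mathrm{PSL}_3(4)$: such a group is determined by these two invariants unless its center is $C_2\times C_4$ or $C_2\times C_{12}$, and in each of these two cases exactly three groups share the invariants.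
\end{abstract}

\section{Introduction}

All groups in this paper are finite. For a group $G$ let
\[
\operatorname{cs}(G)=\{\,|x^G| : x\in G\,\}
\]
be the set of sizes of its conjugacy classes, without multiplicities. Let $n(G)=|G|$, and let $\delta^{\operatorname{cs}}(G)$ be the invariant that records $\operatorname{cs}(G)$, so that $\delta^{\operatorname{cs}}(H)=\delta^{\operatorname{cs}}(G)$ exactly when $\operatorname{cs}(H)=\operatorname{cs}(G)$. The system of invariants $(n(G),\delta^{\operatorname{cs}}(G))$ is \emph{full} for $G$ if every group $H$ with $|H|=|G|$ and $\operatorname{cs}(H)=\operatorname{cs}(G)$ is isomorphic to $G$. A group $G$ is \emph{quasisimple} if $G=[G,G]$ and $G/Z(G)$ is a nonabelian simple group $L$; we then call $G$ a \emph{cover} of $L$.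

Class sizes are blind to central factors:
\begin{equation}\label{eq:central}
\text{if } H=RZ \text{ with } R\le H \text{ and } Z\le Z(H), \text{ then } \operatorname{cs}(H)=\operatorname{cs}(R),
\end{equation}
because $(rz)^H=r^Rz$ for $r\in R$, $z\in Z$. In particular $\operatorname{cs}(G\times A)=\operatorname{cs}(G)$ for every abelian group $A$, and the order is the obvious invariant to add. For $\mathrm{SL}_2(5)$ nothing more is needed: it is known that $\operatorname{cs}(G)=\operatorname{cs}(\mathrm{SL}_2(5))$ implies $G\cong\mathrm{SL}_2(5)\times A$ with $A$ abelian, so the system is full for $\mathrm{SL}_2(5)$. The following question is posed in \cite{Vas}.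

\medskip
\noindent\emph{Is there a quasisimple group $G$ for which $(n(G),\delta^{\operatorname{cs}}(G))$ is not full?}
\medskip

The first competitors of a quasisimple group $G$ are the groups $G/N\times A$ with $1\ne N\le Z(G)$ and $A$ abelian of order $|N|$. They have the order of $G$ and are not perfect. One would guess that class sizes tell them apart from $G$: since $G$ is perfect, every element of $N$ is a product of commutators, so killing $N$ ought to shrink some class. This happens for $\mathrm{SL}_2(5)$ (Example~\ref{ex:sl25}). The guess overlooks the difference between a commutator and a product of commutators. With the convention $[g,h]=ghg^{-1}h^{-1}$, a central element $z$ equals $[g,h]$ exactly when $hgh^{-1}=z^{-1}g$. So the map $G\to G/N$ identifies two conjugate elements only if $N$ contains a nontrivial commutator, and otherwise no class shrinks. One is led to look for a quasisimple group with a central element of prime order that is not a commutator, and the covers of $\mathrm{PSL}_3(4)$ provide one.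

Let $S=\mathrm{PSL}_3(4)$, a simple group of order $20160=2^6\cdot3^2\cdot5\cdot7$. Its Schur multiplier is $C_4\times C_4\times C_3$; see \cite[p.~23]{Atlas} and \cite[Theorem~6.1.4]{GLS}. Let $U$ be the universal covering group of $S$, and write
\[
Z(U)=M\times M_3,\qquad M\cong C_4\times C_4,\qquad M_3\cong C_3 .
\]
The covers of $S$ are the groups $U/N$ with $N\le Z(U)$, and $Z(U/N)=Z(U)/N$ (Lemma~\ref{lem:universal}).

\begin{theorem}\label{thm:A}
There are subgroups $N,D\le M$ with $|N|=2$, $D\cong C_4$, $M/N\cong C_2\times C_4$ and $M/D\cong C_4$ such that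
\[
G=U/(N\times M_3)\qquad\text{and}\qquad H=U/(D\times M_3)\times C_2
\]
satisfy $|G|=|H|=161280$ and $\operatorname{cs}(G)=\operatorname{cs}(H)$; even the multisets of class sizes agree. The group $G$ is quasisimple and $H\not\cong G$.
\end{theorem}

So the answer is yes: the system is not full for the cover $(2\times4)\cdot L_3(4)$ of $S$ with center $C_2\times C_4$. The second theorem describes the situation for all covers of $S$.

\begin{theorem}\label{thm:B}
Let $G$ be quasisimple with $G/Z(G)\cong\mathrm{PSL}_3(4)$. Then $(n(G),\delta^{\operatorname{cs}}(G))$ is full for $G$ unless $Z(G)\cong C_2\times C_4$ or $Z(G)\cong C_2\times C_{12}$. In each of these two cases there are, up to isomorphism, exactly three groups $H$ with $|H|=|G|$ and $\operatorname{cs}(H)=\operatorname{cs}(G)$, namely $G$, $R\times C_2$ and $R\circ C_8$. Here $R=U/(D\times M_3)$, respectively $R=U/D$, with $D$ as in Theorem~\ref{thm:A}, and $R\circ C_8$ is the central product in which $O_2(Z(R))\cong C_4$ is identified with the subgroup of order $4$ of $C_8$.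
\end{theorem}

As usual, $O_p(H)$ is the largest normal $p$-subgroup of $H$. Section~\ref{sec:ext} attaches to each $x\in S$ a subgroup $\Gamma(x)\le Z(U)$ that controls the class sizes over $x$ in every cover. Theorem~\ref{thm:A} needs only upper bounds for these subgroups and a count of elements of order $4$ in $M$ (Sections \ref{sec:classes} and~\ref{sec:A}); its only outside input is the Schur multiplier. Theorem~\ref{thm:B} needs the position of the $\Gamma(x)$ in $M$, found by a transfer argument (Section~\ref{sec:gamma}), and a proof that every competitor $H$ is a cover of $S$ times a central subgroup (Section~\ref{sec:reduction}); there we also use the list of simple groups of order less than $10^6$ and the orders of some outer automorphism groups.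

\section{Class sizes in central extensions}\label{sec:ext}

\subsection*{Universal covering groups}
Let $L$ be a perfect group. Its universal covering group is a perfect group $U_L$ with a surjection $\pi\colon U_L\to L$ whose kernel is central, with this property: for every surjection $\rho\colon K\to L$ with central kernel there is exactly one homomorphism $\lambda\colon U_L\to K$ such that $\rho\lambda=\pi$. The kernel of $\pi$ is isomorphic to the Schur multiplier of $L$.

\begin{lemma}\label{lem:universal}
Let $L$ be a nonabelian simple group.
\begin{enumerate}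
\item[(a)] $\ker\pi=Z(U_L)$. The covers of $L$ are, up to isomorphism, the groups $U_L/N$ with $N\le Z(U_L)$, and $Z(U_L/N)=Z(U_L)/N$.
\item[(b)] Every $\psi\in\operatorname{Aut}(L)$ has a unique lift $\hat\psi\in\operatorname{Aut}(U_L)$, that is, $\pi\hat\psi=\psi\pi$, and $\psi\mapsto\hat\psi$ is a homomorphism.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) For $N\le\ker\pi$ the center of $U_L/N$ contains $\ker\pi/N$ and maps into $Z(L)=1$, so it equals $\ker\pi/N$; also $U_L/N$ is perfect. Conversely, let $K$ be a cover, $\rho\colon K\to L$ the quotient by $Z(K)$, and $\lambda$ as above. Then $K=\lambda(U_L)Z(K)$, so $K=K'=\lambda(U_L)'=\lambda(U_L)$, and $\ker\lambda\le\ker\pi$.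

(b) Apply the universal property to $\rho=\psi^{-1}\pi$ to get a unique endomorphism $\hat\psi$ with $\pi\hat\psi=\psi\pi$. By uniqueness, the lift of a product is the product of the lifts and the lift of the identity is the identity; hence $\hat\psi$ is invertible.
\end{proof}

\subsection*{The commutator subgroups $\Gamma(x)$}
Let $K$ be a group, $Z\le Z(K)$ and $L=K/Z$. For $x\in L$ let $\tilde x\in K$ denote any lift. If $c\in C_L(x)$, then $[\tilde x,\tilde c]$ lies in $Z$ and does not depend on the lifts. Put
\[
\Gamma(x)=\{\,[\tilde x,\tilde c] : c\in C_L(x)\,\}\subseteq Z .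
\]
It measures the failure of elements commuting with $x$ to commute after lifting. The union of the sets $\Gamma(x)$ is the set of those elements of $Z$ that are commutators in $K$.

\begin{lemma}\label{lem:formula}
Let $x\in L$.
\begin{enumerate}
\item[(a)] $\Gamma(x)$ is a subgroup of $Z$ and a homomorphic image of $C_L(x)/\langle x\rangle$. Its exponent divides the order of $x$.
\item[(b)] If $\hat\psi\in\operatorname{Aut}(K)$ preserves $Z$ and induces $\psi$ on $L$, then $\Gamma(\psi(x))=\hat\psi(\Gamma(x))$. In particular $\Gamma(x)$ depends only on the class $x^L$.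
\item[(c)] Let $N\le Z$ and $f=|\Gamma(x):\Gamma(x)\cap N|$. The elements of $K/N$ that lie over $x^L$ form $|Z:N|/f$ conjugacy classes, each of size $|x^L|\cdot f$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Write $\kappa(c)=[\tilde x,\tilde c]$, so that $\tilde c\,\tilde x\,\tilde c^{-1}=\kappa(c)^{-1}\tilde x$. Conjugating twice gives $\kappa(cc')=\kappa(c)\kappa(c')$, and $\kappa(x)=1$. If $x^k=1$, then $\tilde x^k$ is central, and raising the identity to the $k$-th power gives $\kappa(c)^k=1$.

(b) Apply $\hat\psi$ to $[\tilde x,\tilde c]$. Inner automorphisms of $K$ fix $Z$ pointwise.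

(c) Let $\bar x\in K/N$ lie over $x$. Its centralizer contains $Z/N$, and its image in $L$ is the kernel of the homomorphism $C_L(x)\to Z/N$, $c\mapsto\kappa(c)N$, whose image $\Gamma(x)N/N$ has order $f$. Thus the centralizer has order $|Z:N|\,|C_L(x)|/f$, while $|K/N|=|Z:N|\,|L|$. So the class of $\bar x$ has size $|x^L|f$. By (b) this holds for all $|Z:N|\,|x^L|$ elements over $x^L$.
\end{proof}

\begin{corollary}\label{cor:criterion}
Let $N\le D\le Z$, and suppose that no element of $D\setminus N$ lies in any $\Gamma(x)$. Let $A$ be an abelian group of order $|D:N|$. Then $K/N$ and $K/D\times A$ have the same order and the same multiset of class sizes.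
\end{corollary}

\begin{proof}
The hypothesis says $\Gamma(x)\cap N=\Gamma(x)\cap D$ for all $x$, so the number $f$ of Lemma~\ref{lem:formula}(c) is the same for $N$ and for $D$. Over $x^L$ there are $|Z:N|/f$ classes of size $|x^L|f$ in $K/N$, and $|A|\cdot|Z:D|/f=|Z:N|/f$ classes of this size in $K/D\times A$.
\end{proof}

The first example shows the formula where the guess from the introduction is right; the second shows, in a group given by a bilinear map, how it fails.

\begin{example}\label{ex:sl25}
Let $K=\mathrm{SL}_2(5)$, $Z=\{\pm1\}$, $L\cong A_5$. The classes of $A_5$ have sizes $1,15,20,12,12$. If $x$ has order $3$ or $5$, then $C_L(x)=\langle x\rangle$ and $\Gamma(x)=1$. If $x$ is an involution, then $C_L(x)$ is a Klein four-group. Its preimage has order $8$ and only one involution, since $-1$ is the only involution of $\mathrm{SL}_2(5)$. An abelian $2$-group with one involution is cyclic and has no Klein quotient, so the preimage is nonabelian, and $\Gamma(x)=Z$. Hence $\operatorname{cs}(\mathrm{SL}_2(5))=\{1,12,20,30\}$, whereas $\operatorname{cs}(A_5\times C_2)=\{1,12,15,20\}$.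
\end{example}

\begin{example}\label{ex:wedge}
Let $V=\mathbb F_2^4$ with basis $e_1,\dots,e_4$, and let $K=V\times\Lambda^2V$ with product $(v,\lambda)(w,\mu)=(v+w,\lambda+\mu+\beta(v,w))$, where $\beta(v,w)=\sum_{i<j}v_iw_j\,e_i\wedge e_j$. The product is associative because $\beta$ is bilinear, and the commutator of $(v,\lambda)$ and $(w,\mu)$ is $(0,\beta(v,w)-\beta(w,v))=(0,v\wedge w)$. Take $Z=\Lambda^2V$, so $L=V$ and $\Gamma(v)=v\wedge V$. The coordinates $p_{ij}=v_iw_j-v_jw_i$ of $v\wedge w$ satisfy $p_{12}p_{34}-p_{13}p_{24}+p_{14}p_{23}=0$. Therefore $\varepsilon=e_1\wedge e_2+e_3\wedge e_4$ is a product of two commutators and not a commutator. By Corollary~\ref{cor:criterion}, $K$ and $K/\langle\varepsilon\rangle\times C_2$ have the same class sizes with multiplicities, while their commutator subgroups have orders $64$ and $32$.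
\end{example}

For a quasisimple example the center has to be large compared with the sections $C_L(x)/\langle x\rangle$. If $Z$ is a cyclic $p$-group generated by the $\Gamma(x)$, then one $\Gamma(x)$ equals $Z$ and Corollary~\ref{cor:criterion} gives nothing. This points to a simple group with a noncyclic multiplier and small centralizers.

\section{The conjugacy classes of $\mathrm{PSL}_3(4)$}\label{sec:classes}

Let $\mathbb F_4^*=\langle\zeta\rangle$. We have $|\mathrm{GL}_3(4)|=63\cdot60\cdot48=181440$ and $|\mathrm{SL}_3(4)|=60480$. Since $\lambda^3=1$ for all $\lambda\in\mathbb F_4^*$, all three scalar matrices have determinant $1$. Let $d$ be the automorphism of $S$ induced by conjugation with $\operatorname{diag}(\zeta,1,1)$; then $d^3=1$.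

\begin{lemma}\label{lem:classes}
The nontrivial conjugacy classes of $S$ are given by the following table.
\[
\begin{array}{c|c|c|c|c}
\text{order of } x & \text{number of classes} & |C_S(x)| & |x^S| & C_S(x)/\langle x\rangle\\ \hline
2 & 1 & 64 & 315 & \text{a } 2\text{-group}\\
4 & 3 & 16 & 1260 & C_4\\
3 & 1 & 9 & 2240 & C_3\\
5 & 2 & 5 & 4032 & 1\\
7 & 2 & 7 & 2880 & 1
\end{array}
\]
The automorphism $d$ permutes the three classes of elements of order $4$ cyclically. In $\mathrm{SL}_3(4)$ the class of $\operatorname{diag}(1,\zeta,\zeta^2)$ has size $6720$.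
\end{lemma}

\begin{proof}
We pass from $\mathrm{GL}_3(4)$ to $S$ in two steps. Let $g\in\mathrm{SL}_3(4)$.
\begin{enumerate}
\item[(i)] The $\mathrm{GL}_3(4)$-class of $g$ splits into $|\mathbb F_4^*:\det C_{\mathrm{GL}_3(4)}(g)|$ classes of $\mathrm{SL}_3(4)$, permuted transitively by $\mathrm{GL}_3(4)/\mathrm{SL}_3(4)\cong C_3$, which is generated by the image of $\operatorname{diag}(\zeta,1,1)$.
\item[(ii)] The images of $g$ and $g'$ are conjugate in $S$ if and only if $g$ is $\mathrm{SL}_3(4)$-conjugate to $\lambda g'$ for a scalar $\lambda$. If no $\lambda\ne1$ preserves the multiset of eigenvalues of $g$, then $g^{\mathrm{SL}_3(4)}$ maps bijectively onto the class of the image of $g$, and $C_{\mathrm{SL}_3(4)}(g)$ maps onto the centralizer in $S$.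
\end{enumerate}

Let $g=g_sg_u$ be the Jordan decomposition. Suppose that $g_s$ has a repeated eigenvalue $\alpha$. The map $\xi\mapsto\xi^4$ permutes the eigenvalues and preserves multiplicities, so $\alpha\in\mathbb F_4^*$; the third eigenvalue is $\alpha^{-2}=\alpha$, and $g_s$ is scalar. If the eigenvalues of $g_s$ are distinct, every matrix commuting with $g_s$ is semisimple, so $g_u=1$. Thus a nontrivial element of $S$ is the image of a unipotent matrix or of a matrix with three distinct eigenvalues.

\emph{Unipotent matrices.} All eigenvalues are $1$, so by (ii) the classes in $S$ and in $\mathrm{SL}_3(4)$ correspond bijectively, with equal sizes. There are two nontrivial Jordan forms.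

A transvection is a map $w\mapsto w+\phi(w)v$ with $v\ne0$, $\phi\neq0$, $\phi(v)=0$, and the pair $(v,\phi)$ is determined up to $(\lambda v,\lambda^{-1}\phi)$; so there are $63\cdot15/3=315$ of them. The centralizer of $1+E_{13}$ contains $\operatorname{diag}(1,\zeta,1)$, so by (i) they form one class, and $20160/315=64$.

Let $u=1+\nu$ with $\nu^2\ne0=\nu^3$. As $\nu$ has a cyclic vector, the centralizer in $\mathrm{GL}_3(4)$ consists of the $48$ matrices $\alpha+\beta\nu+\gamma\nu^2$ with $\alpha\ne0$, all of determinant $\alpha^3=1$. By (i) there are three classes, of size $60480/48=1260$, permuted cyclically by $d$. The centralizer in $S$ is isomorphic to the abelian group $\{1+\beta\nu+\gamma\nu^2\}$ of order $16$. Here $\langle u\rangle=\{1,\,1+\nu,\,1+\nu^2,\,1+\nu+\nu^2\}$, and $(1+\zeta\nu)^2=1+\zeta^2\nu^2\notin\langle u\rangle$. So the quotient by $\langle u\rangle$ has order $4$ and is not of exponent $2$; it is cyclic.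

\emph{Distinct eigenvalues.} The $\mathrm{GL}_3(4)$-class is determined by the set of eigenvalues, which is stable under $\xi\mapsto\xi^4$ and has product $1$, and the centralizer is the unit group of the algebra $\mathbb F_4[g]$. There are three cases, by the orbits of $\xi\mapsto\xi^4$.

If all eigenvalues lie in $\mathbb F_4$, they are $1,\zeta,\zeta^2$. The centralizer $(\mathbb F_4^*)^3$ has order $27$ and surjective determinant, so there is one $\mathrm{SL}_3(4)$-class, of size $181440/27=6720$. It is closed under multiplication by scalars, so its image in $S$ has $2240$ elements, and $20160/2240=9$.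

If the eigenvalues are $\alpha\in\mathbb F_4^*$ and $\xi,\xi^4\in\mathbb F_{16}\setminus\mathbb F_4$, write $\xi=\lambda\eta$ with $\lambda^3=1$ and $\eta$ of order $5$. Then $\xi^4=\lambda\eta^4$ and $\alpha=\xi^{-5}=\lambda$. Modulo scalars the eigenvalues are $\{1,\eta,\eta^4\}$, and there are two such sets, the other being $\{1,\eta^2,\eta^3\}$. The centralizer $\mathbb F_4^*\times\mathbb F_{16}^*$ has order $45$ and surjective determinant. No scalar $\lambda\neq1$ carries one of the two sets to itself or to the other. This gives two classes of size $181440/45=4032$ in $S$, with centralizers of order $5$.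

If the eigenvalues are $\xi,\xi^4,\xi^{16}\in\mathbb F_{64}\setminus\mathbb F_4$, then $\xi^{21}=1$, so $\xi=\lambda\theta$ with $\lambda^3=1$ and $\theta$ of order $7$. Modulo scalars the eigenvalues are $\{\theta,\theta^4,\theta^2\}$, and the other such set is $\{\theta^3,\theta^5,\theta^6\}$. The centralizer is $\mathbb F_{64}^*$, on which the determinant is the surjective map $\xi\mapsto\xi^{21}$. Again no scalar $\lambda\ne1$ preserves or swaps the sets, as $\lambda\theta$ has order $21$. This gives two classes of size $181440/63=2880$ in $S$, with centralizers of order $7$.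

As a check, $1+315+3\cdot1260+2240+2\cdot4032+2\cdot2880=20160$.
\end{proof}

From now on $t$ is an involution of $S$, and $u_1$, $u_2=d(u_1)$, $u_3=d(u_2)$ represent the three classes of elements of order $4$.

\section{The counterexample}\label{sec:A}

We apply Section~\ref{sec:ext} with $K=U$, $Z=Z(U)=M\times M_3$ and $L=S$, and we put $\Gamma_i=\Gamma(u_i)$. We write $M$ additively. The subgroup $2M=\{y\in M:2y=0\}$ has order $4$, and the remaining $12$ elements of $M$ have order $4$. A subgroup $Y$ with $Y+2M=M$ equals $M$, since $M=Y+2(Y+2M)=Y$. Hence: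
\begin{equation}\label{eq:basis}
\begin{array}{l}
\text{if } C,C'\le M \text{ are cyclic of order } 4 \text{ with distinct images in } M/2M,\\
\text{then } M=C\oplus C'.
\end{array}
\end{equation}
Indeed $C+C'=M$, and $16=|C+C'|=16/|C\cap C'|$.

\begin{lemma}\label{lem:bounds}
If $x\in S$ has order $1$, $5$ or $7$, then $\Gamma(x)$ is trivial. If $x$ has order $3$, then $\Gamma(x)=M_3$. Moreover $\Gamma(t)\le2M$, and each $\Gamma_i$ is a cyclic subgroup of $M$ of order dividing $4$.
\end{lemma}

\begin{proof}
The case $x=1$ is immediate. By Lemma~\ref{lem:formula}(a), $\Gamma(x)$ is an image of the group in the last column of Lemma~\ref{lem:classes}, and $\Gamma(t)$ has exponent at most $2$. This gives everything except that $\Gamma(x)\le M_3$ is an equality for $x$ of order $3$. The group $\mathrm{SL}_3(4)$ is a cover of $S$ with center of order $3$, so it is $U/M$. Its class over $x^S$ has size $6720=3\cdot2240$, so $|\Gamma(x):\Gamma(x)\cap M|=3$ by Lemma~\ref{lem:formula}(c).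
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Each $\Gamma_i$ contains at most two elements of order $4$, and $\Gamma(t)$ contains none. So at least $12-6=6$ elements of order $4$ in $M$ lie outside $\Gamma(t)\cup\Gamma_1\cup\Gamma_2\cup\Gamma_3$. Let $v$ be one of them; then $-v$ is another. Put
\[
D=\langle v\rangle,\qquad N=\langle2v\rangle .
\]
By \eqref{eq:basis}, $M=D\oplus C'$ for some $C'\cong C_4$, so $M/D\cong C_4$ and $M/N\cong C_2\times C_4$.

An element of $(D\times M_3)\setminus(N\times M_3)$ has $M$-component $\pm v$. By Lemmas \ref{lem:formula}(b) and~\ref{lem:bounds}, every $\Gamma(x)$ is contained in $M_3$ or is one of $\Gamma(t),\Gamma_1,\Gamma_2,\Gamma_3\le M$, so it contains no such element. Corollary~\ref{cor:criterion} shows that $G$ and $H$ have the same order, $8\cdot20160=161280$, and the same multiset of class sizes. The group $G$ is a cover of $S$, hence quasisimple, while $H$ has the quotient $C_2$ and is not perfect.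
\end{proof}

The central involution of the abstract is the image of $v$ in $G$. Both features of $M$ are used. Rank $2$ gives $12$ elements of order $4$ against the $6$ that three cyclic groups can hold. Exponent $4$ matters too: in the cover $U/(2M\times M_3)$, with center $C_2\times C_2$, every central element is a commutator, by Proposition~\ref{prop:position} below.

\section{Class sizes of all covers}\label{sec:gamma}

For Theorem~\ref{thm:B} we must know $\operatorname{cs}(U/N)$ for every $N$, so we need lower bounds for the $\Gamma_i$. The difficulty is that we have no model of $U$ to compute in. We argue indirectly: after factoring out all $\Gamma(x)$, commuting elements have commuting lifts, and we show that nothing of $M$ survives. The symmetry $d$ then fixes the position of the $\Gamma_i$.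

Recall the transfer. If $P_0\le Q$ and $g_1,\dots,g_n$ represent the left cosets of $P_0$, write $gg_i=g_{j(i)}p_i$ with $p_i\in P_0$; then $V(g)=\prod_ip_i\,P_0'$ defines a homomorphism $V\colon Q\to P_0/P_0'$. For $g\in Z(Q)\cap P_0$ all $p_i$ equal $g$, so $V(g)=g^nP_0'$.

\begin{proposition}\label{prop:generate}
The group $M$ is generated by $\Gamma(t),\Gamma_1,\Gamma_2,\Gamma_3$.
\end{proposition}

\begin{proof}
Let $M_0$ be the subgroup they generate, $Q=U/(M_0\times M_3)$ and $A=Z(Q)\cong M/M_0$. Then $Q$ is perfect, $A$ is a $2$-group, $Q/A=S$, and every $\Gamma(x)$ lies in $M_0\times M_3$. Therefore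
\begin{equation}\label{eq:commute}
\text{commuting elements of } S \text{ have commuting lifts in } Q.
\end{equation}
We show $A=1$. The transfer reduces this to a Sylow $2$-subgroup, where commutators are bilinear.

The upper unitriangular matrices form a group $P$ of order $64$ that embeds in $S$ as a Sylow $2$-subgroup. For $\alpha\in\mathbb F_4$ let $x(\alpha)=1+\alpha E_{12}$, $y(\alpha)=1+\alpha E_{23}$, $z(\alpha)=1+\alpha E_{13}$. Each of $x,y,z$ is additive in $\alpha$, the elements $z(\alpha)$ are central in $P$, every element of $P$ has the form $x(\alpha)y(\beta)z(\gamma)$, and $[x(\alpha),y(\beta)]=z(\alpha\beta)$. Let $\hat P$ be the preimage of $P$ in $Q$, and let $X,Y,W$ be the preimages of the subgroups $\{x(\alpha)\}$, $\{y(\alpha)\}$, $\{z(\alpha)\}$. By \eqref{eq:commute}, $X$ and $Y$ are abelian and $W\le Z(\hat P)$. Also $\hat P/W\cong P/\{z(\alpha)\}$ is abelian. So $\hat P'\le Z(\hat P)$, the commutator is multiplicative in each argument, and $\hat P'$ is generated by the commutators of generators of $\hat P$, that is, by the elements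
\[
w(\alpha,\beta)=[\tilde x(\alpha),\tilde y(\beta)] .
\]
Here $w(\alpha,\beta)$ lies over $z(\alpha\beta)$, and $w(\alpha,\beta+\beta')=w(\alpha,\beta)w(\alpha,\beta')$.

An element of $\hat P'\cap A$ could arise if $w(\alpha,\beta)$ depended on more than the product $\alpha\beta$. It does not. By bilinearity, the commutator of lifts of $g=x(\alpha)y(\alpha\beta)$ and $g'=x(1)y(\beta)$ is
\[
[\tilde x(\alpha),\tilde y(\beta)]\,[\tilde y(\alpha\beta),\tilde x(1)]=w(\alpha,\beta)\,w(1,\alpha\beta)^{-1}.
\]
Its image in $S$ is $z(\alpha\beta)z(\alpha\beta)^{-1}=1$, so $g$ and $g'$ commute, and \eqref{eq:commute} gives $w(\alpha,\beta)=w(1,\alpha\beta)$. Hence $\hat P'=\{w(1,\gamma):\gamma\in\mathbb F_4\}$, this set being a subgroup. Since $w(1,\gamma)$ lies over $z(\gamma)$, it belongs to $A$ only for $\gamma=0$. Thus $\hat P'\cap A=1$.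

The transfer $V\colon Q\to\hat P/\hat P'$ is trivial because $Q$ is perfect. For $g\in A$ this gives $g^{315}\in\hat P'$, as $|Q:\hat P|=|S:P|=315$. Since $g$ is a $2$-element, $g\in\hat P'\cap A=1$.
\end{proof}

Let $\hat d\in\operatorname{Aut}(U)$ be the lift of $d$. It preserves $M$ and $M_3$, the Sylow subgroups of $Z(U)$. Let $\sigma$ be its restriction to $M$.

\begin{proposition}\label{prop:position}
The automorphism $\sigma$ has order $3$, permutes the three nonzero elements of $M/2M$ cyclically, and satisfies $\Gamma_2=\sigma\Gamma_1$, $\Gamma_3=\sigma^2\Gamma_1$. The groups $\Gamma_1,\Gamma_2,\Gamma_3$ are cyclic of order $4$ with distinct images in $M/2M$. Moreover $\Gamma(t)=0$ or $\Gamma(t)=2M$.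
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:universal}(b), $\sigma^3=1$, and Lemma~\ref{lem:formula}(b) gives $\Gamma_{i+1}=\sigma\Gamma_i$. By Proposition~\ref{prop:generate} and $\Gamma(t)\le2M$, the images $\bar\Gamma_i$ of the $\Gamma_i$ generate $M/2M\cong C_2\times C_2$. Each $\bar\Gamma_i$ is cyclic, so has order at most $2$. If $\sigma$ acted trivially on $M/2M$, the $\bar\Gamma_i$ would coincide and could not generate. So $\sigma$ acts on $M/2M$ with order $3$, as a $3$-cycle on the nonzero elements. The $\bar\Gamma_i$ are not all zero and form a $\sigma$-orbit, so they are the three subgroups of order $2$. A generator of $\Gamma_i$ lies outside $2M$ and so has order $4$. Finally, $d(t)$ is conjugate to $t$, so $\Gamma(t)$ is a $\sigma$-invariant subgroup of $2M$. The map $y\mapsto2y$ induces an isomorphism $M/2M\to2M$ commuting with $\sigma$, so $\sigma$ permutes the three involutions of $M$ cyclically, and the only invariant subgroups of $2M$ are $0$ and $2M$.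
\end{proof}

Each nontrivial coset of $2M$ consists of four elements of order $4$, which generate two cyclic subgroups. One is some $\Gamma_i$; call the other $D_i$. Then $\sigma$ permutes $D_1,D_2,D_3$ cyclically, and $D_i\cap\Gamma_i=2\Gamma_i$: for $\Gamma_i=\langle a\rangle$, a generator of $D_i$ has the form $a+2y$, and its double is $2a$. To draw this, write $\Gamma_1=\langle a\rangle$ and $\Gamma_2=\langle b\rangle$, so $M=\langle a\rangle\oplus\langle b\rangle$. The coset $a+b+2M$ generates $\langle a+b\rangle$ and $\langle a-b\rangle$; after replacing $b$ by $-b$ if necessary, $\Gamma_3=\langle a+b\rangle$. See Figure~\ref{fig:M}.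

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\draw[thick,gray] (0,0)--(3.5,0) node[right,black]{$\Gamma_1$};
\draw[thick,gray] (0,0)--(0,3.5) node[above,black]{$\Gamma_2$};
\draw[thick,gray] (0,0)--(3.4,3.4) node[right,black]{$\Gamma_3$};
\foreach \x/\y in {0/0,1/0,2/0,3/0,0/1,0/2,0/3,1/1,2/2,3/3} \fill (\x,\y) circle (2.6pt);
\foreach \x/\y in {1/2,3/2,2/1,2/3,1/3,3/1} \draw (\x,\y) circle (2.6pt);
\foreach \x/\y in {0/0,2/0,1/2,3/2} \draw (\x-0.2,\y-0.2) rectangle (\x+0.2,\y+0.2);
\foreach \x in {0,1,2,3} \node at (\x,-0.5) {$\x$};
\foreach \y in {0,1,2,3} \node at (-0.5,\y) {$\y$};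
\end{tikzpicture}
\caption{The Sylow $2$-subgroup $M\cong C_4\times C_4$ of the center of the universal covering group $U$ of $\mathrm{PSL}_3(4)$; the point $(i,j)$ is $ia+jb$. The ten filled points, on $\Gamma_1=\langle a\rangle$, $\Gamma_2=\langle b\rangle$, $\Gamma_3=\langle a+b\rangle$, are the elements of $M$ that are commutators in $U$; the six open points are not. The boxed points form $D_1=\langle a+2b\rangle$, which meets the filled set in $\langle 2a\rangle$.}
\label{fig:M}
\end{figure}

As $M$ and $M_3$ have coprime orders, every subgroup of $Z(U)$ is $N_2\times N_3$ with $N_2\le M$ and $N_3\in\{1,M_3\}$. Put $e=1$ if $\Gamma(t)=0$ and $e=2$ if $\Gamma(t)=2M$; we shall not need to know which case holds.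

\begin{proposition}\label{prop:table}
The subgroups of $M$ fall into the seven $\langle\sigma\rangle$-orbits listed below, and for fixed $N_3$ the isomorphism type of $U/(N_2\times N_3)$ depends only on the orbit of $N_2$. We have
\[
\operatorname{cs}(U/(N_2\times N_3))=\{1,\,2880,\,4032,\,2240\,|M_3:N_3|\}\cup\mathcal A,
\]
where $\mathcal A$ is the set of class sizes over $t,u_1,u_2,u_3$. With $f(x)=|\Gamma(x):\Gamma(x)\cap N_2|$,
\[
\begin{array}{c|c|c|c|c}
N_2 & M/N_2 & f(t) & f(u_j)\ (\text{unordered}) & \mathcal A\\ \hline
M & 1 & 1 & 1,1,1 & \{315,1260\}\\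
\Gamma_i+2M & C_2 & 1 & 1,2,2 & \{315,1260,2520\}\\
2M & C_2\times C_2 & 1 & 2,2,2 & \{315,2520\}\\
\Gamma_i & C_4 & e & 1,4,4 & \{315e,1260,5040\}\\
D_i & C_4 & e & 2,4,4 & \{315e,2520,5040\}\\
2\Gamma_i & C_2\times C_4 & e & 2,4,4 & \{315e,2520,5040\}\\
0 & C_4\times C_4 & e^2 & 4,4,4 & \{315e^2,5040\}
\end{array}
\]
\end{proposition}

\begin{proof}
A subgroup of index $2$ contains $2M$, so it is the preimage $\Gamma_i+2M$ of some $\bar\Gamma_i$. A subgroup of order $4$ is either elementary abelian, hence $2M$, or cyclic, hence some $\Gamma_i$ or $D_i$. The subgroups of order $2$ are the $2\Gamma_i$, which are distinct by \eqref{eq:basis}. In each row with an index $i$ the three subgroups are permuted cyclically by $\sigma$, and $\hat d$ induces $U/(N_2\times N_3)\cong U/(\sigma N_2\times N_3)$. The quotients $M/N_2$ in rows four to six follow from $M=\Gamma_i\oplus\Gamma_j=D_i\oplus\Gamma_j$ for $j\ne i$.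

By Lemmas \ref{lem:formula}(c), \ref{lem:classes} and~\ref{lem:bounds}, the class sizes over elements of odd order are $1$, $4032$, $2880$ and $2240\,|M_3:N_3|$, and those over $t$ and $u_j$ are $315f(t)$ and $1260f(u_j)$. In the first three rows $N_2\ge2M\ge\Gamma(t)$, so $f(t)=1$, and $\Gamma_j\cap N_2$ is $\Gamma_j$ or $2\Gamma_j$ according as $\bar\Gamma_j$ lies in $N_2/2M$ or not. In the next three rows $N_2\cap2M=2\Gamma_i$ has order $2$, so $f(t)=e$. Further $N_2\cap\Gamma_j=0$ for $j\ne i$ by \eqref{eq:basis}, and $N_2\cap\Gamma_i$ is $\Gamma_i$, $2\Gamma_i$, $2\Gamma_i$ respectively. In the last row $f(x)=|\Gamma(x)|$.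
\end{proof}

In particular, up to isomorphism there is one cover of $S$ with center $C_2\times C_4$ and one with center $C_2\times C_{12}$: these centers have Sylow $2$-subgroup of order $8$, which forces $|N_2|=2$.

\begin{corollary}\label{cor:covers}
If two covers of $S$ have the same set of class sizes, then either they are isomorphic, or they are isomorphic to $U/(D_1\times N_3)$ and $U/(2\Gamma_1\times N_3)$, in some order, with the same $N_3$. These two groups do have the same set of class sizes.
\end{corollary}

\begin{proof}
We have $\mathcal A\subseteq\{315,630,1260,2520,5040\}$, which is disjoint from $\{2240,\allowbreak 2880,\allowbreak 4032,\allowbreak 6720\}$. So the set of class sizes determines $N_3$ and $\mathcal A$. The first three sets $\mathcal A$ are distinct and do not contain $5040$, while the last four do. Among the last four, $2520$ occurs exactly in the rows of $D_i$ and $2\Gamma_i$, and the row of $\Gamma_i$ has three elements while the row of $0$ has two, for either value of $e$.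
\end{proof}

\section{Reduction to central extensions of $\mathrm{PSL}_3(4)$}\label{sec:reduction}

A group $H$ with the order and class sizes of a cover comes with no structural assumption. We recover its structure through the generalized Fitting subgroup, whose standard properties we recall. The Fitting subgroup $F(H)$ is the product of the subgroups $O_p(H)$; it contains every abelian normal subgroup. A \emph{component} of $H$ is a subnormal quasisimple subgroup. Distinct components commute elementwise, and the product $E(H)$ of all components is normal. The subgroup $F^*(H)=F(H)E(H)$ satisfies $C_H(F^*(H))\le F^*(H)$. By Burnside's $p^aq^b$-theorem, the order of a nonsolvable group has at least three prime divisors.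

The next lemma moves information on class sizes from $H$ to $H/Z(H)$.

\begin{lemma}\label{lem:coprime}
Let $Z\le Z(H)$, and let $p$ be a prime not dividing $|Z|$. Every element of order $p$ in $H/Z$ has the form $xZ$ with $x\in H$ of order $p$, and $|x^H|=|(xZ)^{H/Z}|$.
\end{lemma}

\begin{proof}
If $yZ$ has order $p$, then $y^p\in Z$, so $y$ has order $pk$ with $p\nmid k$. Write $y=xy'$ with $x,y'\in\langle y\rangle$ of orders $p$ and $k$; then $y'\in\langle y^p\rangle\le Z$. By Lemma~\ref{lem:formula}(a), $\Gamma(xZ)\le Z$ has exponent dividing $p$, so it is trivial, and Lemma~\ref{lem:formula}(c) with $N=1$ gives the equality.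
\end{proof}

\begin{proposition}\label{prop:reduction}
Let $G$ be a cover of $S$, and let $H$ be a group with $|H|=|G|$ and $\operatorname{cs}(H)=\operatorname{cs}(G)$. Then $H=RZ(H)$ for a subgroup $R$ that is a cover of $S$.
\end{proposition}

\begin{proof}
Let $m=|Z(G)|$, a divisor of $48$, so $|H|=20160m$ divides $2^{10}\cdot3^3\cdot5\cdot7$. Put $Z=Z(H)$. From Proposition~\ref{prop:table} we use only
\begin{equation}\label{eq:list}
\{2880,4032\}\subseteq\operatorname{cs}(H)\subseteq\{1,315,630,1260,2240,2520,2880,4032,5040,6720\}.
\end{equation}
Here $2880=2^6\cdot3^2\cdot5$, $4032=2^6\cdot3^2\cdot7$, and all other numbers except $1$ are divisible by $35$.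

\medskip\noindent\emph{Step 1: elements of order $5$ and $7$.} The order of $Z$ divides every centralizer order, among them $|H|/4032=5m$ and $|H|/2880=7m$. Hence $|Z|$ divides $m$. Let $p\in\{5,7\}$. Then $p\nmid|Z|$ and $p^2\nmid|H|$. An element $x$ of order $p$ is therefore noncentral, and $p\nmid|x^H|$ since $x\in C_H(x)$. By \eqref{eq:list},
\begin{equation}\label{eq:p}
|x^H|=20160/p\quad\text{and}\quad|C_H(x)|=pm\qquad\text{for all } x\in H \text{ of order } p\in\{5,7\}.
\end{equation}

\medskip\noindent\emph{Step 2: $F(H)=Z$.} A normal subgroup is a union of classes, and noncentral classes have at least $315$ elements. For odd $p$ we have $|O_p(H)|\le27$, so $O_p(H)\le Z$. The subgroup $T=O_2(H)$ could be large enough to contain a noncentral class, so we use divisibility. Let $|T|=2^i\le2^{10}$ and $|T\cap Z|=2^j$. Every class in $T\setminus Z$ has size less than $1024$, hence $315$ or $630$. So $315$ divides $2^i-2^j$, and therefore $2^{i-j}-1$. The order of $2$ modulo $9$, $5$, $7$ is $6$, $4$, $3$, so its order modulo $315$ is $12$. As $i-j\le10$, we get $i=j$ and $T\le Z$.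

\medskip\noindent\emph{Step 3: $H/Z$ is almost simple.} Let $E=E(H)$. If $E=1$, then $F^*(H)=Z$ and $H=C_H(Z)\le Z$, although $H$ is not abelian. So there is a component, and by Burnside's theorem every component has order divisible by $5$ or $7$. Note that $Z(E)\le F(H)=Z$. Suppose that $E_1\ne E_2$ are components, and let $p\in\{5,7\}$ divide $|E_1|$. The intersection $E_1\cap E_2$ commutes with every component, so it lies in $Z(E)$ and has order prime to $p$. Since $|E_1E_2|=|E_1||E_2|/|E_1\cap E_2|$ and $p^2\nmid|H|$, we get $p\nmid|E_2|$. An element $x\in E_1$ of order $p$ is centralized by $E_2$, so $|E_2|$ divides $pm$ by \eqref{eq:p}, hence divides $48$. This contradicts Burnside's theorem. Thus $E$ is quasisimple.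

Next, $C_H(E)=C_H(ZE)\le ZE$, and an element of $ZE$ that centralizes $E$ lies in $Z\cdot Z(E)=Z$. So $X=H/Z$ embeds in $\operatorname{Aut}(E)$. Let $L=EZ/Z\cong E/Z(E)$, a nonabelian simple group. The map $\operatorname{Aut}(E)\to\operatorname{Aut}(E/Z(E))$ is injective: if $\psi$ is in its kernel, then $g\mapsto\psi(g)g^{-1}$ is a homomorphism from the perfect group $E$ to $Z(E)$, so it is trivial. We may thus regard $L=\operatorname{Inn}(L)\le X\le\operatorname{Aut}(L)$. Put $r=m/|Z|$, so that $|X|=20160r$. By Lemma~\ref{lem:coprime} and \eqref{eq:p},
\begin{equation}\label{eq:X}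
|y^X|=20160/p\quad\text{and}\quad|C_X(y)|=pr\qquad\text{for all } y\in X \text{ of order } p\in\{5,7\}.
\end{equation}

\medskip\noindent\emph{Step 4: $L\cong S$.} The order of $L$ divides $2^{10}\cdot3^3\cdot5\cdot7=20160\cdot48<10^6$. By the list of simple groups of order less than $10^6$ \cite{Hall,Atlas}, $L$ is one of
\[
A_5,\quad L_2(7),\quad A_6,\quad L_2(8),\quad U_3(3),\quad A_7,\quad A_8,\quad L_3(4),
\]
where $L_n(q)=\mathrm{PSL}_n(q)$ and $U_3(3)=\mathrm{PSU}_3(3)$. None of the first five groups has order divisible by $35$, and their outer automorphism groups have orders $2,2,4,3,2$; since $35$ divides $|X|$, they are excluded. If $L=A_7$, then $|X|\le|S_7|=5040<20160$. The group $A_8$ has the same order as $S$, so orders cannot exclude it, but centralizers do. If $L=A_8$, then $X\le S_8$ and $r\le2$, so an element of order $5$ has centralizer of order at most $10$ by \eqref{eq:X}; yet a $5$-cycle commutes in $A_8$ with a $3$-cycle on the remaining points and has centralizer of order $15$. So $L\cong S$.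

\medskip\noindent\emph{Step 5: $X=L$.} Identify $L$ with $S$. Now $r=|X:S|$ divides $|\operatorname{Out}(S)|=12$. For $y\in S$ of order $p\in\{5,7\}$, Lemma~\ref{lem:classes} and \eqref{eq:X} give $|y^S|=20160/p=|y^X|$. Hence $X$ maps every $S$-class of elements of order $5$ or $7$ to itself. This property passes to the conjugates of $X$ in $\operatorname{Aut}(S)$, because $\operatorname{Aut}(S)$ permutes these classes.

\emph{The index $r$ is odd.} Let $\varphi$ be the automorphism of $\mathrm{SL}_3(4)$ that squares all entries and $\tau$ the inverse transpose. They commute, have order $2$, and induce automorphisms of $S$. On eigenvalues $\varphi$ acts by squaring and $\tau$ by inversion. An element $y\in S$ of order $p\in\{5,7\}$ has a unique lift $g\in\mathrm{SL}_3(4)$ of order $p$. If $\psi\in\{\varphi,\tau,\varphi\tau\}$ fixes the class $y^S$, then some conjugate of $\psi(g)$ is a lift of $y$ of order $p$, hence equals $g$, so $\psi(g)$ and $g$ have the same eigenvalues. But $\varphi$ and $\varphi\tau$ send $\{1,\eta,\eta^4\}$ to $\{1,\eta^2,\eta^3\}$ for $\eta$ of order $5$, and $\tau$ sends $\{\theta,\theta^2,\theta^4\}$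 to $\{\theta^6,\theta^5,\theta^3\}$ for $\theta$ of order $7$. So each of $\varphi,\tau,\varphi\tau$ moves a class of elements of order $5$ or $7$. In particular none is inner, and their images in $\operatorname{Out}(S)$ are the nontrivial elements of a subgroup of order $4$, a Sylow $2$-subgroup. If $r$ were even, $X/S$ would contain an involution, and by Sylow's theorem a conjugate of $X$ would contain one of $\varphi,\tau,\varphi\tau$, which is impossible.

\emph{The index $r$ is not $3$.} The argument above does not apply here, since conjugation by a matrix preserves eigenvalues; instead, a new class size appears outside $S$. The automorphism $d$ is not inner, as it moves the class of $u_1$, so its image generates a Sylow $3$-subgroup of $\operatorname{Out}(S)$. The group $\langle S,d\rangle$ of order $60480$ is the image of $\mathrm{PGL}_3(4)$ in $\operatorname{Aut}(S)$, and by orders it is isomorphic to $\mathrm{PGL}_3(4)$. If $r=3$, Sylow's theorem gives $X\cong\mathrm{PGL}_3(4)$, and $|Z|=m/3$ divides $16$. Let $y\in X$ be the image of $g=\operatorname{diag}(\zeta,1,1)$, of order $3$. If $hgh^{-1}=\lambda g$,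 then $\lambda$ fixes the double eigenvalue $1$, so $\lambda=1$. Hence $C_X(y)$ is $\mathrm{GL}_1(4)\times\mathrm{GL}_2(4)$ modulo scalars, of order $|\mathrm{GL}_2(4)|=180$, and $|y^X|=60480/180=336$. Lemma~\ref{lem:coprime} with $p=3$ gives $336\in\operatorname{cs}(H)$, contrary to \eqref{eq:list}.

So $r=1$ and $H=EZ$, where $R=E$ is a cover of $S$.
\end{proof}

The hypothesis $|H|=|G|$ enters through the bound on $|H|$ three times: it makes the Sylow $5$- and $7$-subgroups of prime order in Step~1, gives $|O_2(H)|<2^{12}$ in Step~2, and gives $|L|<10^6$ in Step~4.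

\section{Proof of Theorem~\ref{thm:B}}\label{sec:B}

The subgroup $D$ of Theorem~\ref{thm:A} is one of $D_1,D_2,D_3$: it is cyclic of order $4$, and by \eqref{eq:central} the group $U/(D\times M_3)$ has the class sizes of the row $2\Gamma_i$ in Proposition~\ref{prop:table}, which differ from those of the row $\Gamma_i$. So $U/(D\times N_3)\cong U/(D_1\times N_3)$ for both choices of $N_3$.

For $R=U/(D\times N_3)$, a generator $z$ of $O_2(Z(R))\cong C_4$ and $C_8=\langle w\rangle$, the central product is $R\circ C_8=(R\times\langle w\rangle)/\langle(z,w^{-2})\rangle$. The automorphism $w\mapsto w^{-1}$ shows that replacing $z$ by $z^{-1}$ gives an isomorphic group.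

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $G=U/(N_2\times N_3)$, and let $|H|=|G|$, $\operatorname{cs}(H)=\operatorname{cs}(G)$. By Proposition~\ref{prop:reduction}, $H=RZ$ with $Z=Z(H)$ and $R$ a cover of $S$. Then $Z(R)=R\cap Z$, since $Z(R)$ centralizes $RZ$, and $\operatorname{cs}(R)=\operatorname{cs}(H)=\operatorname{cs}(G)$ by \eqref{eq:central}. Corollary~\ref{cor:covers} leaves three cases.

If $R\cong G$, then $|R|=|H|$ and $H=R\cong G$.

If $G\cong U/(D_1\times N_3)$ and $R\cong U/(2\Gamma_1\times N_3)$, then $|R|=2|G|>|H|$, which is impossible. This is why the coincidence of two rows in the table affects only the larger of the two covers.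

In the remaining case $G\cong U/(2\Gamma_1\times N_3)$ and $R\cong U/(D\times N_3)$. Then $Z(G)\cong C_2\times C_4$ if $N_3=M_3$, and $Z(G)\cong C_2\times C_{12}$ if $N_3=1$. So the system is full for all covers with other centers. Here $|Z:Z(R)|=|H:R|=2$. Hence the odd part of $Z$ lies in $R$, we have $H=RO_2(Z)$, and $R\cap O_2(Z)=O_2(Z(R))=\langle z\rangle\cong C_4$ has index $2$ in $O_2(Z)$. An abelian group of order $8$ with an element of order $4$ is $C_4\times C_2$ or $C_8$. In the first case $O_2(Z)$ has three involutions and only one lies in $\langle z\rangle$; for an involution $s\in O_2(Z)\setminus\langle z\rangle$ we get $H=R\times\langle s\rangle\cong R\times C_2$. In the second case $O_2(Z)=\langle w\rangle$ with $w^2=z^{\pm1}$, and after replacing $w$ by $w^{-1}$ if necessary, $w^2=z$. The multiplication map $R\times\langle w\rangle\to H$ is a surjective homomorphism. Its kernel has order $8|R|/|H|=4$ and contains $(z,w^{-2})$, which has order $4$. So $H\cong R\circ C_8$.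

Conversely, let $Z(G)\cong C_2\times C_4$ or $C_2\times C_{12}$. As noted after Proposition~\ref{prop:table}, $G\cong U/(2\Gamma_1\times N_3)$. Put $R=U/(D\times N_3)$. The groups $R\times C_2$ and $R\circ C_8$ have order $2|R|=|G|$, and their set of class sizes is $\operatorname{cs}(R)=\operatorname{cs}(G)$ by \eqref{eq:central} and Corollary~\ref{cor:covers}. The three groups are pairwise nonisomorphic. Indeed, $G$ is perfect, while the other two have commutator subgroup $R$ of index $2$; and the Sylow $2$-subgroups of $Z(R\times C_2)$ and $Z(R\circ C_8)$ are $C_4\times C_2$ and $C_8$.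
\end{proof}

\begin{thebibliography}{9}

\bibitem{Atlas}
\emph{ATLAS of Finite Groups}.

\bibitem{GLS}
Gorenstein, Lyons and Solomon, \emph{The Classification of the Finite Simple Groups, No.~3}.

\bibitem{Hall}
M.~Hall, \emph{J. Algebra} 20 (1972), 98--102.

\bibitem{Vas}
Andrey V. Vasil'ev, \emph{Arithmetic invariants for finite simple and related groups}, arXiv:2608.12783 (2026).

\end{thebibliography}
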